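# A two-coloring that cannot be uniformized on every club-sequence at once

## 1. Uniformization modulo co-bounded sets, and the guess "consistent"

The first guess is *yes, it is consistent*. We state what "it" is, then test the guess.

Throughout, $\lambda$ is a regular uncountable cardinal and
$$S=\{\eta<\lambda^+:\operatorname{cf}(\eta)=\lambda\}.$$
The case to keep in mind is $\lambda=\omega_1$. Then $\lambda^+=\omega_2$, and $S$ is the set $S^2_1$ of ordinals below $\omega_2$ of cofinality $\omega_1$.

**Definition (club-sequence).** A club-sequence on $S$ is a sequence $\vec C=(C_\alpha:\alpha\in S)$ where each $C_\alpha$ is a closed unbounded (club) subset of $\alpha$. All our club-sequences satisfy $\operatorname{ot}(C_\alpha)=\lambda$, the least possible order type.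

For example, the least element of $S$ is $\lambda$, and $C_\lambda=\lambda$ is allowed. For $\alpha=\lambda\cdot 2$ the set of all ordinals below $\alpha$ has type $\lambda\cdot2$, so it is not allowed, but the interval $[\lambda,\lambda\cdot2)$ is.

**Definition (co-bounded).** A set $A\subseteq C_\alpha$ is co-bounded in $\alpha$ if there is $\beta<\alpha$ with $C_\alpha\setminus\beta\subseteq A$. The complement is taken relative to $C_\alpha$, not relative to $\alpha$.

For example, let $C_\lambda=\lambda$, let $H(\xi)=0$ for $\xi<\omega$ and $H(\xi)=1$ for $\omega\le\xi<\lambda$. Then $\{\xi\in C_\lambda:H(\xi)=1\}$ is co-bounded in $\lambda$. For $\alpha=\lambda\cdot 2$ and $C_\alpha=[\lambda,\lambda\cdot 2)$, the values of $H$ below $\lambda$ are irrelevant.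

**Definition (uniformization).** Let $\vec C$ be a club-sequence on $S$ with order types $\lambda$, and let $F:S\to2$. A function $H:\lambda^+\to2$ uniformizes $F$ on $\vec C$ if for every $\alpha\in S$ the set $\{\xi\in C_\alpha:H(\xi)=F(\alpha)\}$ is co-bounded in $\alpha$. In words: going up $C_\alpha$, the color $H(\xi)$ is eventually equal to $F(\alpha)$. For $\lambda=\omega_1$, the principle $\mathrm{Unif}^{\,\mathrm c,\vec C,\,\mathrm{cbd}}_{S^2_1,2}$ says that every $F:S^2_1\to2$ is uniformized on $\vec C$ by some $H:\omega_2\to2$.

The background, from David Aspero and Nutt Tananimit, "Generalizations of Martin's Axiom, weak square, weak Chang's Conjecture, and a forcing axiom failure" (arXiv:2212.07324), is this. Assume CH and fix one club-sequence $\vec C_*$ on $S^2_1$ with order types $\omega_1$. Then $\mathrm{Unif}^{\,\mathrm c,\vec C_*,\,\mathrm{cbd}}_{S^2_1,2}$ can be forced by a $\sigma$-closed, $\aleph_2$-c.c. forcing, namely a countable support iteration of forcings that each add a uniformizing function. The question is whether one must fix the club-sequence. That is, is the following statement consistent with ZFC?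

> $(\ast)$ For every club-sequence $\vec C$ on $S^2_1$ with order types $\omega_1$ and every $F:S^2_1\to2$, there is $H:\omega_2\to2$ that uniformizes $F$ on $\vec C$.

Why guess *yes*? One sequence can be handled by an iteration, so one hopes to run through all sequences by bookkeeping. One cardinal down, the hope comes true: under $\mathrm{MA}_{\aleph_1}$ every 2-coloring of every ladder system on the limit ordinals below $\omega_1$ is uniformizable modulo finite sets (Devlin–Shelah, *A weak version of ◇ which follows from $2^{\aleph_0}<2^{\aleph_1}$*, Israel J. Math. 29 (1978)). We quote this only for comparison; the proof below does not use it.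

The easiest cases agree with the guess. If $F$ is constant with value $i$, take $H\equiv i$. If we only care about two points $\alpha<\alpha'$ of $S$, then $C_\alpha\subseteq\alpha$, while $C_{\alpha'}\setminus\alpha$ is a final segment of $C_{\alpha'}$ disjoint from $\alpha$. So we color $C_\alpha$ with $F(\alpha)$ and $C_{\alpha'}\setminus\alpha$ with $F(\alpha')$. The next section pushes this as far as it goes.

We use these textbook facts. The cardinal $\lambda^+$ is regular. $S$ is stationary in $\lambda^+$, because the $\lambda$-th element of a club has cofinality $\lambda$. The limit points of an unbounded subset of $\lambda^+$ form a club. Fodor's lemma: if $T\subseteq\lambda^+$ is stationary and $g:T\to\lambda^+$ satisfies $g(\eta)<\eta$ for all $\eta\in T$, then $g$ is constant on a stationary subset of $T$.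

## 2. Nonstationary sets of indices: disjoint tails

This lemma supports the guess, and we use it again in Section 7.

**Lemma 1.** Let $\vec A$ be a club-sequence on $S$ with order types $\lambda$, and let $E$ be a club in $\lambda^+$ with $0\in E$. Then there are ordinals $\beta_\eta<\eta$, for $\eta\in S\setminus E$, such that the sets $A_\eta\setminus\beta_\eta$ $(\eta\in S\setminus E)$ are pairwise disjoint.

*Proof.* For $e\in E$ let $e^+=\min(E\setminus(e+1))$. Every $\eta\in S\setminus E$ lies in exactly one interval $(e,e^+)$, namely for $e=\max(E\cap\eta)$. This maximum exists because $0\in E$, $E$ is closed and $\eta\notin E$.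

Fix $e$ and enumerate $S\cap(e,e^+)$ injectively as $(\eta_\xi:\xi<\mu)$ with $\mu\le\lambda$, which is possible because $|e^+|\le\lambda$. Let $\zeta<\xi<\mu$. We check that $A_{\eta_\zeta}\cap A_{\eta_\xi}$ is bounded in $\eta_\xi$. If $\eta_\zeta<\eta_\xi$, this holds because $A_{\eta_\zeta}\subseteq\eta_\zeta$. If $\eta_\zeta>\eta_\xi$, then $A_{\eta_\zeta}\cap\eta_\xi$ is a proper initial segment of a set of order type $\lambda$, so it has size less than $\lambda=\operatorname{cf}(\eta_\xi)$ and is bounded in $\eta_\xi$.

For fixed $\xi$ there are only $|\xi|<\lambda=\operatorname{cf}(\eta_\xi)$ such bounds. So some $\beta_{\eta_\xi}\in(e,\eta_\xi)$ satisfies $(A_{\eta_\xi}\setminus\beta_{\eta_\xi})\cap A_{\eta_\zeta}=\emptyset$ for all $\zeta<\xi$. Hence the sets $A_{\eta_\xi}\setminus\beta_{\eta_\xi}$ for $\xi<\mu$ are pairwise disjoint. They are contained in $(e,e^+)$, so sets coming from different $e$ are disjoint as well. ∎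

Consequently, if $S_0\subseteq S$ is nonstationary, then for every $\vec C$ and every $F$ some $H$ does what is required at all $\alpha\in S_0$. To see this, choose a club $E$ disjoint from $S_0$ and add $0$ to it (recall $0\notin S$). Then give each disjoint tail $C_\alpha\setminus\beta_\alpha$ with $\alpha\in S_0$ the color $F(\alpha)$, and color all other points $0$. This covers every $S_0\subseteq S$ of size at most $\lambda$: such a set is contained in some $\delta<\lambda^+$, and $E=\{0\}\cup[\delta,\lambda^+)$ works.

So neither constant colorings nor nonstationary sets of indices can refute $(\ast)$. We now glue together one constant coloring on a nonstationary set and another one on the rest, and the guess breaks.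

## 3. The coloring $F_*$ and the bounding problem it encodes

We cut $\lambda^+$ into blocks $[\lambda x,\lambda(x+1))=\{\lambda x+\nu:\nu<\lambda\}$ for $x<\lambda^+$, each of length $\lambda$.

**The indices.** We claim that $S$ is the disjoint union of $\{\lambda(x+1):x<\lambda^+\}$ and $\{\lambda\eta:\eta\in S\}$. Let $\alpha\in S$ and write $\alpha=\lambda\zeta+\xi$ with $\xi<\lambda$. If $\xi>0$ then $\operatorname{cf}(\alpha)=\operatorname{cf}(\xi)<\lambda$, a contradiction. So $\xi=0$, and $\zeta>0$. Either $\zeta$ is a successor, or $\zeta$ is a limit and $\operatorname{cf}(\zeta)=\operatorname{cf}(\lambda\zeta)=\lambda$, that is, $\zeta\in S$. Conversely, $\lambda(x+1)=\lambda x+\lambda$ has cofinality $\lambda$, and $\operatorname{cf}(\lambda\eta)=\operatorname{cf}(\eta)=\lambda$ for $\eta\in S$. Since $\zeta\mapsto\lambda\zeta$ is injective, the two parts are disjoint. So we may define $F_*:S\to2$ by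
$$F_*(\lambda(x+1))=1\quad(x<\lambda^+),\qquad F_*(\lambda\eta)=0\quad(\eta\in S).$$

**Flat sequences pass.** Let $C_{\lambda(x+1)}=[\lambda x,\lambda(x+1))$ be the whole block. Let $\vec A$ be any club-sequence with order types $\lambda$, and put $C_{\lambda\eta}=\{\lambda x:x\in A_\eta\}$. This set is club in $\lambda\eta$ because $x\mapsto\lambda x$ is increasing and continuous. Here $F_*$ is uniformized by letting $H$ be $0$ at the first point of each block and $1$ elsewhere. If instead we fix $\nu<\lambda$ and let $C_{\lambda\eta}$ be the closure of $\{\lambda x+\nu:x\in A_\eta\}$, the only new points are first points of blocks. Then we let $H$ be $0$ at $\lambda x+\mu$ for $\mu\le\nu$ and $1$ elsewhere.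

**What $H$ has to do in general.** Keep $C_{\lambda(x+1)}=[\lambda x,\lambda(x+1))$. A uniformizing $H$ must be eventually $1$ on each block, say from $\lambda x+f(x)$ on, where $f(x)<\lambda$. To make trouble, $C_{\lambda\eta}$ should visit the blocks at offsets that climb to $\lambda$, so that the demand "eventually $0$" pushes the thresholds $f(x)$ up. The natural offset at $x\in A_\eta$ is the position of $x$ in $A_\eta$.

**Definition (bounding).** Let $\vec A$ be a club-sequence on $S$ with order types $\lambda$, and let $f:\lambda^+\to\lambda$. We say that $f$ bounds $\vec A$ at $\eta$ if there is $\beta<\eta$ such that $\operatorname{ot}(A_\eta\cap x)<f(x)$ for all $x\in A_\eta\setminus\beta$.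

For example, if $A_\lambda=\lambda$, then $\operatorname{ot}(A_\lambda\cap x)=x$ for $x<\lambda$. Any $f$ with $f(x)=x+1$ for $x<\lambda$ bounds $\vec A$ at $\lambda$. A constant function bounds no $\vec A$ at any $\eta$, since $\operatorname{ot}(A_\eta\cap x)$ climbs to $\lambda$. On the other hand, if $\sup\{\operatorname{ot}(A_\eta\cap x):\eta\in S,\ x\in A_\eta\}<\lambda$ for each $x$, then letting $f(x)$ be this supremum plus $1$ bounds $\vec A$ everywhere. So a sequence that is hard to bound must have points $x$ that occupy unboundedly many positions in the sets $A_\eta$.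

Here are the two main results.

**Theorem A (ZFC).** There is a club-sequence $\vec C=(C_\alpha:\alpha\in S)$ with $\operatorname{ot}(C_\alpha)=\lambda$ for all $\alpha$ such that no $H:\lambda^+\to2$ satisfies: for every $\alpha\in S$, $\{\xi\in C_\alpha:H(\xi)=F_*(\alpha)\}$ is co-bounded in $\alpha$. In particular (for $\lambda=\omega_1$) $(\ast)$ is false.

**Theorem B (ZFC).** There is a club-sequence $\vec A=(A_\eta:\eta\in S)$ with $\operatorname{ot}(A_\eta)=\lambda$ for all $\eta$ such that for every $f:\lambda^+\to\lambda$ the set $\{\eta\in S:f\text{ does not bound }\vec A\text{ at }\eta\}$ is stationary in $\lambda^+$.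

So the first guess is wrong: ZFC refutes $(\ast)$, without CH or any other assumption, and already with one explicit coloring. The dependence on a fixed club-sequence is necessary.

The next lemma guarantees that the sets we build are clubs of order type $\lambda$. The closure of $X$ in $\delta$ means $X$ together with all its limit points below $\delta$.

**Lemma 2.** (a) If $B$ is a set of ordinals with $|B|<\lambda$, then $B$ has fewer than $\lambda$ limit points. (b) If $\operatorname{cf}(\delta)=\lambda$, $X$ is cofinal in $\delta$, and $|X\cap\varepsilon|<\lambda$ for all $\varepsilon<\delta$, then the closure of $X$ in $\delta$ is club in $\delta$ and has order type $\lambda$.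

*Proof.* (a) A limit point $\xi$ of $B$ equals $\sup(B\cap\xi)$, so it is determined by the initial segment $B\cap\xi$ of $B$. There are at most $|\operatorname{ot}(B)|+1<\lambda$ initial segments if $B$ is finite, and at most $|B|<\lambda$ if $B$ is infinite.

(b) Let $\bar X$ be the closure; it is club in $\delta$. Let $\varepsilon<\delta$. A point of $\bar X\cap\varepsilon$ is in $X\cap\varepsilon$ or is a limit point of $X\cap\varepsilon$, so $|\bar X\cap\varepsilon|<\lambda$ by (a). Thus all proper initial segments of $\bar X$ have size less than $\lambda$, and $\operatorname{ot}(\bar X)\le\lambda$. Since $\bar X$ is cofinal in $\delta$ and $\operatorname{cf}(\delta)=\lambda$, also $\operatorname{ot}(\bar X)\ge\lambda$. ∎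

**Proof of Theorem A from Theorem B.** Let $\vec A$ be as in Theorem B. The first step is to define $\vec C$. Put
$$C_{\lambda(x+1)}=\{\lambda x+\nu:\nu<\lambda\},\qquad C_{\lambda\eta}=\text{the closure in }\lambda\eta\text{ of }B_\eta=\{\lambda x+\operatorname{ot}(A_\eta\cap x):x\in A_\eta\}.$$
The set $C_{\lambda(x+1)}$ is club in $\lambda(x+1)$ of type $\lambda$. For $x<x'$ in $A_\eta$ we have
$$\lambda x+\operatorname{ot}(A_\eta\cap x)<\lambda(x+1)\le\lambda x',$$
so $B_\eta$ lists its points in the order of $A_\eta$, is contained in $\lambda\eta$, and is cofinal in $\lambda\eta$. If $\varepsilon<\lambda\eta$, choose $x'\in A_\eta$ with $\varepsilon\le\lambda x'$. Then $B_\eta\cap\varepsilon$ consists of points coming from $x\in A_\eta\cap x'$, so it has size less than $\lambda$. By Lemma 2(b), $C_{\lambda\eta}$ is club in $\lambda\eta$ of type $\lambda$.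

The second step turns a uniformizing function into a bounding function. Suppose $H$ uniformizes $F_*$ on $\vec C$. For $x<\lambda^+$, since $F_*(\lambda(x+1))=1$, there is $f(x)<\lambda$ with $H(\lambda x+\nu)=1$ for all $\nu\in[f(x),\lambda)$. Let $\eta\in S$. Since $F_*(\lambda\eta)=0$, and the ordinals $\lambda\zeta$ with $\zeta<\eta$ are cofinal in $\lambda\eta$, there is $\zeta<\eta$ with $H(\xi)=0$ for all $\xi\in C_{\lambda\eta}$ with $\xi\ge\lambda\zeta$. Let $x\in A_\eta$ with $x\ge\zeta$. The point $\lambda x+\operatorname{ot}(A_\eta\cap x)$ lies in $C_{\lambda\eta}\setminus\lambda\zeta$, so $H$ is $0$ there, and therefore $\operatorname{ot}(A_\eta\cap x)<f(x)$. So $f$ bounds $\vec A$ at $\eta$. This holds for every $\eta\in S$, contradicting Theorem B. ∎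

Nothing is lost in this translation: for the $\vec C$ built from a given $\vec A$, a bounding function gives back an $H$. Suppose $f$ bounds $\vec A$ at every $\eta\in S$, and put $H(\lambda x+\nu)=1$ if $\nu\ge f(x)$ and $0$ if $\nu<f(x)$. Then $H$ is eventually $1$ on every block. Let $\eta\in S$ and let $\beta$ witness bounding at $\eta$. A point of $B_\eta$ that is at least $\lambda\beta$ comes from some $x\ge\beta$, so $H$ is $0$ there. A limit point of $B_\eta$ below $\lambda\eta$ has the form $\lambda x'$ with $x'$ a limit point of $A_\eta$, so $x'\in A_\eta$. If $\lambda x'\ge\lambda\beta$, then $x'\ge\beta$, so $f(x')>\operatorname{ot}(A_\eta\cap x')\geq 0$ and $H(\lambda x')=0$.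

From now on only Theorem B matters.

## 4. Pressing down: all of $\eta$ against the $\lambda$ points of $A_\eta$

How would one show that $\vec A$ is not bounded? Suppose $f$ bounds $\vec A$ at every $\eta\in S$, with witnesses $\beta_\eta<\eta$. By Fodor's lemma, $\beta_\eta=\beta$ for all $\eta$ in a stationary $T\subseteq S$. Since $f$ takes only $\lambda$ values, there is $\nu<\lambda$ such that $D=\{y:f(y)\le\nu\}$ is unbounded in $\lambda^+$. Choose $\eta\in T$ above $\beta$ that is a limit point of $D$. If $A_\eta\cap D$ were cofinal in $\eta$, we would be done: points $x\in A_\eta\cap D$ above $\beta$ satisfy $\operatorname{ot}(A_\eta\cap x)<f(x)\le\nu$, which is impossible for cofinally many $x\in A_\eta$.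

Here the argument stops. $D$ is cofinal in $\eta$, but nothing forces $D$ to meet the thin set $A_\eta$; it may live in the gaps. A clever choice of $\vec A$ in advance does not help either. Let $\lambda=\omega_1$, assume CH, take any $\vec A$, and form $\vec C$ from it as in Section 3. By the background result, a $\sigma$-closed, $\aleph_2$-c.c. forcing makes $\mathrm{Unif}^{\,\mathrm c,\vec C,\,\mathrm{cbd}}_{S^2_1,2}$ true. Such a forcing preserves $\omega_1$, $\omega_2$ and the set $S^2_1$, so $\vec A$ is still a club-sequence of the right kind, and $\vec C$ and $F_*$ are computed as before. The second step of the proof above then gives, in the extension, an $f$ bounding the old $\vec A$ everywhere. So a witness for Theorem B has to react to the bounding functions of its own universe. We therefore argue by contradiction: we assume that bounding functions always exist and use them to build the next sequence.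

What should the contradiction be? The failed argument shows what would be enough: a bound that holds at *all* $y<\eta$ from some point on, not just at $y\in A_\eta$. We fix notation for this.

**Ladders.** For every $\eta\in S$ fix an increasing continuous cofinal sequence $(c^\eta_k:k<\lambda)$ in $\eta$ with $c^\eta_0=0$ and every $c^\eta_{k+1}$ a successor ordinal. Such a sequence exists: take any increasing continuous cofinal $(d_k:k<\lambda)$ with $d_0=0$ and replace each $d_{k+1}$ by $d_{k+1}+1$. The new sequence is still increasing, because $d_{k+1}+1\le d_{k+2}<d_{k+2}+1$ and $d_k<d_{k+1}+1$ for limit $k$ and $k=0$. Values and suprema at limit $k$ do not change. For $y<\eta$ let $k_\eta(y)$ be the unique $k$ with $c^\eta_k\le y<c^\eta_{k+1}$; it exists by continuity and $c^\eta_0=0$.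

For example, for $\eta=\lambda\cdot\lambda$ we may take $c_0=0$, $c_{k+1}=\lambda(k+1)+1$, and $c_k=\lambda k$ for limit $k$. Then $k_\eta(y)$ is essentially the number of the block that contains $y$. For instance, $k_\eta(\lambda k+\omega+3)=k$ for every $k<\lambda$.

**Lemma 3.** There are no functions $f:\lambda^+\to\lambda$ and $g:S\to\lambda^+$ with $g(\eta)<\eta$ for all $\eta\in S$ such that
$$k_\eta(y)<f(y)\quad\text{for all }\eta\in S\text{ and all }y\text{ with }g(\eta)\le y<\eta. \tag{1}$$

*Proof.* Suppose there are. By Fodor's lemma there are a stationary $T\subseteq S$ and $\gamma<\lambda^+$ with $g(\eta)=\gamma$ for all $\eta\in T$. Since $\lambda^+=\bigcup_{\nu<\lambda}\{y:f(y)\le\nu\}$ and $\lambda^+$ is regular, there is $\nu<\lambda$ such that $D=\{y:f(y)\le\nu\}$ is unbounded in $\lambda^+$. The limit points of $D$ form a club, so there is $\eta\in T$ with $\eta>\gamma$ and $\sup(D\cap\eta)=\eta$. Choose $y\in D\cap\eta$ with $y\ge\max(\gamma,c^\eta_\nu)$. Then $g(\eta)=\gamma\le y<\eta$ and $k_\eta(y)\ge\nu$. But (1) gives $k_\eta(y)<f(y)\le\nu$, a contradiction. ∎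

So the goal is: assuming that every club-sequence is bounded everywhere, produce $f$ and $g$ as in (1).

## 5. Descending from $c^\eta_{k+1}$ to $y$, and where the descent gets stuck

If $A_\eta\supseteq\{c^\eta_k:k<\lambda\}$, then a point $x\in A_\eta$ with $c^\eta_k\le x$ has at least $k$ members of $A_\eta$ below it. So bounding gives $k<f(x)$ for such $x$ far enough up. For a $y$ in the interval $[c^\eta_k,c^\eta_{k+1})$ that is not in $A_\eta$ we get nothing, and we cannot put all $y$ into $A_\eta$, because the interval may have size $\lambda$. We can only afford fewer than $\lambda$ points in each interval.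

Suppose we try to spend them so that every $y$ in the interval can be reached by going down from $c^\eta_{k+1}$. Below a successor we keep its predecessor. Below a limit $x$ of cofinality less than $\lambda$ we keep a cofinal set $L_x$ with $|L_x|<\lambda$. From such an $x>y$ we can always step to a kept point that is smaller than $x$ and still at least $y$. The trouble is a point $x$ with $\operatorname{cf}(x)=\lambda$. A set of fewer than $\lambda$ points below $x$ is bounded in $x$, and $y$ may lie above all of them. The descent is then stuck at $x$, with $y<x$.

At a stuck point something can still be done. We have $x\in A_\eta$, so $k<f(x)$. The point $x$ belongs to $S$ and has its own ladder. Suppose $y\ge c^x_{f(x)}$. Then $k_x(y)\ge f(x)>k$. If moreover (1) is already known for the smaller ordinal $x$, and $y\ge g(x)$, then $k_x(y)<f(y)$, and we conclude $k<f(y)$. So we want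
$$\text{if the descent is stuck at }x\text{ above }y,\text{ then }y\text{ lies above }c^x_{f(x)}\text{ and above }g(x).$$
Conversely, if $y$ is not that high, then $g(x)$ (taken to be at least $c^x_{f(x)}$) lies in $[y,x)$, and $g(x)$ is exactly the point to step down to. So we should put $g(x)$ into the set.

This is circular: $f$ and $g$ are obtained from $\vec A$, and we want $\vec A$ to contain points computed from $g$. Suppose we have $\vec A^0,f_0,g_0$ and build $\vec A^1$ with the values $g_0(x)$ added. Then we get new functions $f_1,g_1$. At a stuck point we know $g_0(x)<y$, but the argument needs $g_1(x)<y$. After any finite number of rounds we are one round short.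

The way out is to do all $\omega$ rounds and let $f=\sup_nf_n$ and $g=\sup_ng_n$. A single descent is a strictly decreasing sequence of ordinals, so it is finite and uses only finitely many of the added points. Hence it takes place inside one of the sequences $\vec A^n$. A descent that is stuck at $x$, when all points $g_m(x)$ with $m<\omega$ are offered, has $g_m(x)<y$ for *all* $m$, in particular for $m=n$. The suprema cause no harm because $\lambda$ is regular and uncountable.

## 6. The recursion of length $\omega$

We now carry this out. Assume towards a contradiction: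

> (Bd) For every club-sequence $\vec A$ on $S$ with order types $\lambda$ there is $f:\lambda^+\to\lambda$ that bounds $\vec A$ at every $\eta\in S$.

Keep the ladders $c^\eta_k$ of Section 4. For each limit ordinal $x<\lambda^+$ with $\operatorname{cf}(x)<\lambda$ fix a cofinal set $L_x\subseteq x$ with $|L_x|<\lambda$. By recursion on $n<\omega$ we choose a club-sequence $\vec A^n$ with order types $\lambda$, a function $f_n:\lambda^+\to\lambda$, and a function $g_n:S\to\lambda^+$ with $g_n(\eta)<\eta$ for all $\eta$. Suppose $f_m$ and $g_m$ are given for all $m<n$.

**Step 1: the points allowed at stage $n$.** This step defines the places to which one may descend from $x$. For $x<\lambda^+$ let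
$$a_n(x)=\begin{cases}\emptyset&\text{if }x=0,\\ \{y\}&\text{if }x=y+1,\\ L_x&\text{if }x\text{ is a limit and }\operatorname{cf}(x)<\lambda,\\ \{g_m(x):m<n\}&\text{if }\operatorname{cf}(x)=\lambda.\end{cases}$$
Let $D_n(x)$ be the least set that contains $x$ and satisfies $a_n(z)\subseteq D_n(x)$ for all $z\in D_n(x)$. We need three properties.

First, $D_n(x)\subseteq x+1$, because $a_n(z)\subseteq z$ for all $z$. Second, $|D_n(x)|<\lambda$. Indeed, $D_n(x)$ is the union of sets $D^0\subseteq D^1\subseteq\cdots$ with $D^0=\{x\}$ and $D^{i+1}=D^i\cup\bigcup_{z\in D^i}a_n(z)$. Each $a_n(z)$ has size less than $\lambda$, so each $D^i$ does by regularity of $\lambda$, and so does the union of the $\omega$ many $D^i$, since $\lambda$ is regular and uncountable. Third, $D_m(x)\subseteq D_n(x)$ for $m\le n$, because $a_m(z)\subseteq a_n(z)$ for all $z$.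

For example, take $\lambda=\omega_1$ and $\eta=\omega_1\cdot\omega_1$ with the ladder of Section 4. Then $D_0(c^\eta_{k+1})=\{\omega_1(k+1)+1,\ \omega_1(k+1)\}$: we step to the predecessor, which has cofinality $\omega_1$, and at stage $0$ nothing is offered there. At stage $1$ the point $g_0(\omega_1(k+1))$ and everything reachable from it are added.

**Step 2: the club-sequence at stage $n$.** This step adds the allowed points to the ladder and checks the order type. For $\eta\in S$ let $A^n_\eta$ be the closure in $\eta$ of
$$X^n_\eta=\{c^\eta_k:k<\lambda\}\cup\bigcup_{k<\lambda}\bigl(D_n(c^\eta_{k+1})\cap[c^\eta_k,c^\eta_{k+1})\bigr).$$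
Each interval $[c^\eta_k,c^\eta_{k+1})$ contains fewer than $\lambda$ points of $X^n_\eta$, namely $c^\eta_k$ and some elements of $D_n(c^\eta_{k+1})$. If $\varepsilon<\eta$, then $\varepsilon\le c^\eta_l$ for some $l<\lambda$, so $X^n_\eta\cap\varepsilon$ is contained in the union of $|l|<\lambda$ such pieces, and $|X^n_\eta\cap\varepsilon|<\lambda$ by regularity. Also $X^n_\eta$ is cofinal in $\eta$. By Lemma 2(b), $A^n_\eta$ is club in $\eta$ of order type $\lambda$.

**Step 3: the functions at stage $n$.** This step applies (Bd) and makes $g_n$ large enough for the argument at stuck points. By (Bd) let $f_n$ bound $\vec A^n$ at every $\eta\in S$. For each $\eta\in S$ choose $g_n(\eta)<\eta$ such that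
$$\operatorname{ot}(A^n_\eta\cap x)<f_n(x)\quad\text{for all }x\in A^n_\eta\text{ with }x\ge g_n(\eta), \tag{2}$$
$$g_n(\eta)\ge c^\eta_{f_n(\eta)}. \tag{3}$$
This is possible: bounding provides some $\beta<\eta$ for (2), any larger value also works, and $c^\eta_{f_n(\eta)}<\eta$ because $f_n(\eta)<\lambda$. Note that in (3) the function $f_n$ is evaluated at the point $\eta$ itself. The recursion is complete.

**Claim 4.** If $\eta\in S$, $k<\lambda$, $x\in D_n(c^\eta_{k+1})\cap[c^\eta_k,c^\eta_{k+1})$ and $x\ge g_n(\eta)$, then $k<f_n(x)$.

*Proof.* We have $x\in A^n_\eta$. For every $l<k$ we have $c^\eta_l\in A^n_\eta$ and $c^\eta_l<c^\eta_k\le x$. So $k\le\operatorname{ot}(A^n_\eta\cap x)<f_n(x)$ by (2). ∎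

## 7. The bound at every $y$, and the end of the proof of Theorem B

Put $f(x)=\sup_{n<\omega}f_n(x)$ for $x<\lambda^+$ and $g(\eta)=\sup_{n<\omega}g_n(\eta)$ for $\eta\in S$. Since $\lambda=\operatorname{cf}(\lambda)=\operatorname{cf}(\eta)>\omega$, we have $f:\lambda^+\to\lambda$, and $g(\eta)<\eta$ for all $\eta\in S$.

**Claim 5.** If $\eta\in S$ and $g(\eta)\le y<\eta$, then $k_\eta(y)<f(y)$.

*Proof.* We use induction on $\eta\in S$: the claim is assumed for every $x\in S$ with $x<\eta$ and every $y'$ with $g(x)\le y'<x$. Fix $y$ with $g(\eta)\le y<\eta$ and let $k=k_\eta(y)$, so that $c^\eta_k\le y<c^\eta_{k+1}$.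

**Step 4: the descent.** This step goes down from $c^\eta_{k+1}$ towards $y$ and records how many stages it has used. We construct ordinals $x_0>x_1>\cdots$, all at least $y$, and numbers $n_0\le n_1\le\cdots$ such that
$$x_j\in D_n(c^\eta_{k+1})\quad\text{for all }n\ge n_j. \tag{4}$$
Start with $x_0=c^\eta_{k+1}>y$ and $n_0=0$; then (4) is clear. Given $x_j$, stop if $x_j=y$. If $x_j>y$, then $x_j\ne0$, and exactly one of these cases applies.

- If $x_j$ is a successor, let $x_{j+1}$ be its predecessor, which is at least $y$, and $n_{j+1}=n_j$.
- If $x_j$ is a limit with $\operatorname{cf}(x_j)<\lambda$, choose $x_{j+1}\in L_{x_j}$ with $x_{j+1}\ge y$, which exists because $L_{x_j}$ is cofinal in $x_j>y$. Let $n_{j+1}=n_j$.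
- If $\operatorname{cf}(x_j)=\lambda$ and $g_m(x_j)\ge y$ for some $m$, choose such an $m$ and let $x_{j+1}=g_m(x_j)$ and $n_{j+1}=\max(n_j,m+1)$.
- If $\operatorname{cf}(x_j)=\lambda$ and $g_m(x_j)<y$ for all $m<\omega$, stop.

In the first three cases $x_{j+1}<x_j$, and $x_{j+1}\in a_n(x_j)$ for all $n\ge n_{j+1}$. In the third case this is because $m<n$. Since $x_j\in D_n(c^\eta_{k+1})$ for these $n$ and $D_n(c^\eta_{k+1})$ is closed under passing from $z$ to $a_n(z)$, property (4) holds for $j+1$. There is no infinite decreasing sequence of ordinals, so the construction stops at some finite $j$. Let $n=n_j$. It stopped for one of two reasons.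

**Step 5: the descent reaches $y$.** This step treats the case $x_j=y$. Then $y\in D_n(c^\eta_{k+1})\cap[c^\eta_k,c^\eta_{k+1})$ and $y\ge g(\eta)\ge g_n(\eta)$. By Claim 4, $k<f_n(y)\le f(y)$.

**Step 6: the descent is stuck.** This step treats the remaining case: $x:=x_j$ has cofinality $\lambda$, $x>y$, and $g_m(x)<y$ for all $m<\omega$. Since $x_0=c^\eta_{k+1}$ is a successor ordinal, $j\ge1$, so $x<c^\eta_{k+1}$ and
$$c^\eta_k\le y<x<c^\eta_{k+1}<\eta.$$
By (4), $x\in D_n(c^\eta_{k+1})\cap[c^\eta_k,c^\eta_{k+1})$, and $x>y\ge g(\eta)\ge g_n(\eta)$. Claim 4 gives $k<f_n(x)$. Now we use (3) for the ordinal $x\in S$ and the same $n$, together with $g_n(x)<y$: we get $y>g_n(x)\ge c^x_{f_n(x)}$, hence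
$$k_x(y)\ge f_n(x)>k.$$
Finally, $g(x)=\sup_mg_m(x)\le y<x$ and $x<\eta$, so the induction hypothesis applies to $x$ and $y$ and gives $k_x(y)<f(y)$. Altogether $k<k_x(y)<f(y)$. ∎

In the example $\eta=\omega_1\cdot\omega_1$ with $y=\omega_1k+\omega+3\ge g(\eta)$, the descent begins with $x_0=\omega_1(k+1)+1$ and $x_1=\omega_1(k+1)$. If $g_m(x_1)<y$ for all $m$, we are stuck at $x_1$ with $n=0$. Otherwise $x_2=g_m(x_1)$ lies in $[y,x_1)$ for some $m$. No ordinal strictly between $\omega_1k$ and $\omega_1(k+1)$ has cofinality $\omega_1$, so from there only the first two rules are used, and the descent reaches $y$.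

**Step 7: (Bd) fails.** Claim 5 says that $f$ and $g$ satisfy (1). This contradicts Lemma 3. So (Bd) is false: there is a club-sequence $\vec A$ on $S$ with order types $\lambda$ such that no $f:\lambda^+\to\lambda$ bounds $\vec A$ at every $\eta\in S$.

**Step 8: from one failure to stationarily many.** This step shows that the $\vec A$ of Step 7 is as required in Theorem B. Suppose not. Then for some $f:\lambda^+\to\lambda$ there is a club $E$ in $\lambda^+$ such that $f$ bounds $\vec A$ at every $\eta\in S\cap E$. Adding $0$ to $E$ changes nothing, so assume $0\in E$. Let $\beta_\eta$, for $\eta\in S\setminus E$, be as in Lemma 1. Define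
$$f'(x)=\begin{cases}\max\bigl(f(x),\operatorname{ot}(A_\eta\cap x)+1\bigr)&\text{if }x\in A_\eta\setminus\beta_\eta\text{ for some }\eta\in S\setminus E,\\ f(x)&\text{otherwise.}\end{cases}$$
The $\eta$ in the first line is unique because the sets $A_\eta\setminus\beta_\eta$ are pairwise disjoint. So $f'$ is well defined, and its values are below $\lambda$ because $\operatorname{ot}(A_\eta\cap x)<\lambda$ for $x<\eta$. If $\eta\in S\setminus E$, then $f'$ bounds $\vec A$ at $\eta$ with witness $\beta_\eta$. If $\eta\in S\cap E$, then $f'$ bounds $\vec A$ at $\eta$ because $f$ does and $f'\ge f$. So $f'$ bounds $\vec A$ at every $\eta\in S$, contradicting Step 7. This proves Theorem B. ∎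

With the deduction in Section 3, Theorem A is proved. For $\lambda=\omega_1$: ZFC proves that some club-sequence $\vec C$ on $S^2_1$ with order types $\omega_1$ fails $\mathrm{Unif}^{\,\mathrm c,\vec C,\,\mathrm{cbd}}_{S^2_1,2}$. Hence $(\ast)$ is inconsistent with ZFC.

## 8. Fixed sequences, larger index sets, countable $\lambda$, and nonstationary failure

**Fixed sequences.** There is no conflict with the background result. In every model where uniformization holds for a fixed $\vec C_*$, it fails for some other club-sequence, with the fixed coloring $F_*$. In the proof, $\vec A^n$ depends on the bounding functions obtained for $\vec A^0,\dots,\vec A^{n-1}$.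

**Larger index sets.** Let $S'$ be a set of ordinals with $S'\supseteq S$. Then uniformization in the sense of $(\ast)$, with $\operatorname{ot}(C_\alpha)=\operatorname{cf}(\alpha)$, fails for some club-sequence on $S'$. Extend the $\vec C$ and $F_*$ of Theorem A arbitrarily to $S'$. The restriction to $\lambda^+$ of a uniformizing function for the extended data would contradict Theorem A.

**Uncountability of $\lambda$.** For $\lambda=\omega$ the analogue of $(\ast)$ on $\{\alpha<\omega_1:\operatorname{cf}(\alpha)=\omega\}$ is consistent, by the result of Devlin–Shelah quoted in Section 1. In our proof, uncountability of $\lambda$ keeps $\sup_nf_n(x)$ below $\lambda$ and $\sup_ng_n(\eta)$ below $\eta$, and it was also used to see that $|D_n(x)|<\lambda$.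

**Nonstationary failure in Theorem A.** Theorem B gives stationarily many failures for every $f$. For $F_*$ in Theorem A the failure need not be stationary: $H\equiv0$ does what is required at every $\lambda\eta$ with $\eta\in S$, and the remaining indices $\lambda(x+1)$ form a nonstationary set, since they avoid the club $\{\lambda\zeta:\zeta<\lambda^+\text{ a limit}\}$.
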